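\title{Hall subgroups with a Sylow tower need not be strongly pronormal}

\begin{abstract}
A subgroup $H$ of a finite group $G$ is strongly pronormal if for every $K\le H$ and every $g\in G$ the subgroup $K^g$ is conjugate in $\langle H,K^g\rangle$ to a subgroup of $H$. Problem 17.45(c) of the Kourovka Notebook conjectures that every Hall subgroup with a Sylow tower is strongly pronormal. We disprove this with a $\{5,7\}$-Hall subgroup of $\mathrm{GL}_6(8)$. More generally, for every finite set $\pi$ of at least two primes, all at least $5$, infinitely many simple groups $\mathrm{PSL}_n(q)$ have a metabelian $\pi$-Hall subgroup with a Sylow tower that is not strongly pronormal, and the failure occurs for a cyclic subgroup $K$ whose order is a product of two primes.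
\end{abstract}

\section{Introduction}

All groups in this paper are finite, and $X^g=g^{-1}Xg$. Let $\pi$ be a set of primes and $\pi'$ its complement in the set of all primes. The \emph{$\pi$-part} $n_\pi$ of a positive integer $n$ is the largest divisor of $n$ whose prime divisors all lie in $\pi$; we write $n_p$ for $n_{\{p\}}$. A group $H$ is a \emph{$\pi$-group} if $|H|=|H|_\pi$. A subgroup $H$ of $G$ is a \emph{$\pi$-Hall subgroup} if it is a $\pi$-group and no prime in $\pi$ divides $|G:H|$; equivalently, $|H|=|G|_\pi$. A \emph{Hall subgroup} is a $\pi$-Hall subgroup for some $\pi$. The $\{p\}$-Hall subgroups are the Sylow $p$-subgroups. If $H\le L\le G$ and $H$ is a $\pi$-Hall subgroup of $G$, then $H$ is a $\pi$-Hall subgroup of $L$, because $|L:H|$ divides $|G:H|$. For subgroups $X,H\le L$ we say that $X$ is \emph{conjugate in $L$ into $H$} if $X^t\le H$ for some $t\in L$.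

\begin{definition}
A subgroup $H$ of $G$ is \emph{pronormal} if $H$ and $H^g$ are conjugate in $\langle H,H^g\rangle$ for every $g\in G$. It is \emph{strongly pronormal} if for every subgroup $K\le H$ and every $g\in G$ the subgroup $K^g$ is conjugate in $\langle H,K^g\rangle$ into $H$.
\end{definition}

The element $g^{-1}$ always conjugates $K^g$ into $H$. The definition asks that a conjugating element can be found in the smallest subgroup of $G$ that contains both $H$ and $K^g$. The case $K=H$ shows that strongly pronormal subgroups are pronormal. A normal subgroup $H$ is strongly pronormal, since $K^g\le H$. So is a maximal subgroup $H$, since either $K^g\le H$ or $\langle H,K^g\rangle=G$. So is a Sylow $p$-subgroup $H$: it is a Sylow $p$-subgroup of $\langle H,K^g\rangle$, and Sylow's theorem in this group conjugates the $p$-subgroup $K^g$ into $H$.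

It is natural to ask which Hall subgroups share this last property, and the first candidates are those built from their Sylow subgroups one layer at a time. Let $p_1,\dots,p_n$ be the prime divisors of $|H|$, in some order. The group $H$ has a \emph{Sylow tower of complexion $(p_1,\dots,p_n)$} if there are normal subgroups
\[
H=H_0>H_1>\dots>H_n=1
\]
of $H$ such that each $H_{i-1}/H_i$ is isomorphic to a Sylow $p_i$-subgroup of $H$; it \emph{has a Sylow tower} if it has one of some complexion. It is known that Hall subgroups of a group that have Sylow towers of the same complexion are conjugate. Applied to $H$ and $H^g$ in $\langle H,H^g\rangle$, this shows that a Hall subgroup with a Sylow tower is pronormal. The following conjecture is Problem 17.45(c) of the Kourovka Notebook \cite{Kourovka}; we take it from the paper of Vdovin and Revin \cite{VR}.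

\begin{quote}
\emph{If $H$ is a Hall subgroup of a finite group $G$ and $H$ has a Sylow tower, then $H$ is strongly pronormal in $G$.}
\end{quote}

The evidence is good. The required conjugacy holds for $K=H$, as just noted, and Proposition~\ref{prop:positive} shows that it holds when $K$ has prime power order, when $H$ is nilpotent, and when $G$ is $\pi$-separable (for instance, solvable). Nevertheless the conjecture is false.

\begin{theorem}\label{thm:GL}
Let $G=\mathrm{GL}_6(8)$ and $\pi=\{5,7\}$. Then $G$ has a $\pi$-Hall subgroup $H$ of order $7^6\cdot 5$ which has a Sylow tower of complexion $(5,7)$ but is not strongly pronormal in $G$.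
\end{theorem}

The same construction works in simple groups and for many sets $\pi$. Recall that a group is \emph{metabelian} if it has an abelian normal subgroup with abelian quotient, and \emph{supersolvable} if all its chief factors are cyclic.

\begin{theorem}\label{thm:PSL}
Let $\pi$ be a finite set of primes with $|\pi|\ge 2$ and $r=\min\pi\ge5$, and put $\tau=\pi\setminus\{r\}$. Let $q$ be a prime power such that
\begin{enumerate}
\item[(1)] $s\mid q-1$ for all $s\in\tau$;
\item[(2)] $q$ has order $r-1$ modulo $r$, and $r^2\nmid q^{r-1}-1$.
\end{enumerate}
Then the simple group $\mathrm{PSL}_{r+1}(q)$ has a $\pi$-Hall subgroup $\bar H$ with the following properties.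
\begin{enumerate}
\item[(i)] $\bar H$ is metabelian: it is the semidirect product of an abelian normal $\tau$-Hall subgroup and a cyclic group of order $r$. In particular, it has a Sylow tower of complexion $(r,s_1,\dots,s_m)$ for every ordering $s_1,\dots,s_m$ of $\tau$.
\item[(ii)] $\bar H$ is not strongly pronormal. For each $s\in\tau$ the defining condition fails for some cyclic subgroup $\bar K\le\bar H$ of order $rs$.
\item[(iii)] If $s\equiv1\pmod r$ for all $s\in\tau$, then $\bar H$ is supersolvable.
\end{enumerate}
For every such $\pi$ there are infinitely many primes $q$ satisfying \emph{(1)} and \emph{(2)}.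
\end{theorem}

Since $|\mathrm{PSL}_{r+1}(q)|$ is unbounded as $q$ grows, each such $\pi$ gives infinitely many simple groups. The case $\pi=\{5,7\}$, $q=8$ gives the simple group $\mathrm{SL}_6(8)=\mathrm{PSL}_6(8)$. We do not determine for which sets $\pi$ containing $2$ or $3$ counterexamples exist.

Section~\ref{sec:positive} describes what a counterexample must look like. Section~\ref{sec:linear} contains the linear algebra on which both theorems rest, first in dimension $4$ and then in general. Sections~\ref{sec:orders} and~\ref{sec:simple} supply the arithmetic that makes the subgroups Hall subgroups and finish the proofs.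

\section{The shape of a counterexample}\label{sec:positive}

The subgroup $\langle H,K^g\rangle$ is hard to compute. The following reformulation lets us replace it by any convenient overgroup.

\begin{lemma}\label{lem:overgroup}
A subgroup $H$ of $G$ is strongly pronormal if and only if, for every $L$ with $H\le L\le G$, each subgroup $X\le L$ that is conjugate in $G$ into $H$ is conjugate in $L$ into $H$.
\end{lemma}

\begin{proof}
Let $H$ be strongly pronormal and $X=K^g\le L$ with $K\le H$. Then $X$ is conjugate into $H$ in $\langle H,K^g\rangle$, which is contained in $L$. For the converse take $L=\langle H,K^g\rangle$ and $X=K^g$.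
\end{proof}

So a counterexample to the conjecture has two ingredients: an overgroup $L$ of $H$ with a $\pi$-subgroup $X$ that is not conjugate in $L$ into $H$, and an element of $G$ outside $L$ that conjugates $X$ into $H$. The next proposition lists cases in which the first ingredient is missing.

A group is \emph{$\pi$-separable} if each of its composition factors is a $\pi$-group or a $\pi'$-group; solvable groups are $\pi$-separable for every $\pi$. Quotients of a $\pi$-separable group are $\pi$-separable. So are subgroups: intersecting a composition series with a subgroup gives a series whose factors embed in composition factors. We use two theorems. By Wielandt's theorem \cite{Wielandt}, if a group has a nilpotent $\pi$-Hall subgroup, then each of its $\pi$-subgroups is contained in a conjugate of it. By the Schur--Zassenhaus theorem, if $N$ is a normal subgroup of $Y$ with $|N|$ coprime to $|Y/N|$, and $N$ or $Y/N$ is solvable, then any two complements of $N$ in $Y$ are conjugate in $Y$.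

\begin{proposition}\label{prop:positive}
Let $H$ be a $\pi$-Hall subgroup of $G$, let $K\le H$ and $g\in G$, and put $L=\langle H,K^g\rangle$. Then $K^g$ is conjugate in $L$ into $H$ in each of the following cases:
\begin{enumerate}
\item[(a)] $K$ is a $p$-group for some prime $p$;
\item[(b)] $H$ is nilpotent (in particular, if $|H|$ has only one prime divisor);
\item[(c)] $G$ is $\pi$-separable and $H$ is solvable (for example, $H$ has a Sylow tower).
\end{enumerate}
\end{proposition}

\begin{proof}
In all cases $H$ is a $\pi$-Hall subgroup of $L$ and $K^g$ is a $\pi$-subgroup of $L$.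

(a) We may assume $K\ne1$, so $p\in\pi$. Since $p\nmid|L:H|$, a Sylow $p$-subgroup of $H$ is a Sylow $p$-subgroup of $L$, and Sylow's theorem in $L$ conjugates $K^g$ into it.

(b) Apply Wielandt's theorem to $L$.

(c) A group with a Sylow tower is solvable, since the factors of the tower have prime power order. The subgroup $L$ is $\pi$-separable, so it suffices to prove the following by induction on $|L|$: \emph{if $L$ is $\pi$-separable and $H$ is a solvable $\pi$-Hall subgroup of $L$, then every $\pi$-subgroup $X$ of $L$ is conjugate in $L$ into $H$.}

Let $L\neq1$ and let $N$ be a minimal normal subgroup of $L$. It is a direct product of isomorphic simple groups, each a composition factor of $L$, so $N$ is a $\pi$-group or a $\pi'$-group. The group $HN/N$ is a solvable $\pi$-Hall subgroup of $L/N$. By induction, after replacing $X$ by a conjugate, $XN\le HN$.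

If $N$ is a $\pi$-group, then $HN$ is a $\pi$-group and $|HN:H|$ divides $|L:H|$, so $HN=H$ and $X\le H$.

Let $N$ be a $\pi'$-group and put $Y=XN$. Every $u\in Y$ has the form $u=hn$ with $h\in H$, $n\in N$, and then $h=un^{-1}\in Y$; hence $Y=(H\cap Y)N$. The $\pi$-groups $X$ and $H\cap Y$ meet $N$ trivially, so both are complements of $N$ in $Y$. The quotient $Y/N$ is a subgroup of $HN/N\cong H$, so it is a solvable $\pi$-group. By the Schur--Zassenhaus theorem, $X$ is conjugate in $Y$ to $H\cap Y\le H$.
\end{proof}

By (a) and (b), in any counterexample $H$ is not nilpotent and $|K|$ is divisible by at least two primes. The examples of Theorem~\ref{thm:PSL} with $|\pi|=2$, with $\bar H$ metabelian (supersolvable for suitable $\pi$) and $\bar K$ cyclic of order $rs$, are minimal in these respects. The statement proved in (c) shows that neither $G$ nor the overgroup $L$ can be $\pi$-separable. This suggests looking at linear groups, and at a subgroup $K$ generated by two commuting elements of distinct prime orders.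

\section{A cycle and a diagonal matrix}\label{sec:linear}

Matrices act on column vectors from the left. We write $I$ for the identity matrix and $J$ for the square matrix with all entries $1$.

\subsection*{The idea in dimension four}

Let $F=\mathbb F_{11}$ and $\pi=\{3,5\}$, and let $A=\langle 4\rangle=\{1,3,4,5,9\}$ be the subgroup of order $5$ of $F^*$.

\emph{First ingredient.} The order $|\mathrm{GL}_3(11)|=11^3\cdot10\cdot120\cdot1330$ has $\pi$-part $5^3\cdot3$. Let $D_0$ be the group of diagonal matrices with entries in $A$, and put
\[
x_0=\begin{pmatrix}0&0&1\\1&0&0\\0&1&0\end{pmatrix},\qquad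
u=I+J=\begin{pmatrix}2&1&1\\1&2&1\\1&1&2\end{pmatrix}.
\]
Then $H_0=D_0\langle x_0\rangle$ has order $5^3\cdot3$, so it is a $\pi$-Hall subgroup of $\mathrm{GL}_3(11)$, with Sylow tower $H_0>D_0>1$. The matrix $u$ commutes with $x_0$ because $x_0J=Jx_0=J$. It multiplies $v=e_1+e_2+e_3$ by $4$ and fixes the plane $M$ of vectors with coordinate sum $0$, so it has order $5$, and $X_0=\langle x_0,u\rangle$ is cyclic of order $15$. In $H_0$, an element of order $5$ is a matrix $\operatorname{diag}(z_1,z_2,z_3)$, and an element of order $3$ permutes the three coordinate lines cyclically; if the two commute, then $z_1=z_2=z_3$. So in a cyclic subgroup of order $15$ of $H_0$ the elements of order $5$ are scalar. As $u$ is not scalar, $X_0$ is not conjugate in $\mathrm{GL}_3(11)$ into $H_0$.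

\emph{Second ingredient.} We need a larger group in which $X_0$ does become conjugate into the Hall subgroup. Add a fourth basis vector $e$. Let $x=x_0\oplus1$ and $y'=u\oplus1$, let $H$ be generated by $x$ and the diagonal matrices of size $4$ with entries in $A$, and let $L=\mathrm{GL}_3(11)\times\mathrm{GL}_1(11)$ be the group of block diagonal matrices. The projection of $L$ to $\mathrm{GL}_3(11)$ maps $H$ onto $H_0$ and $X=\langle x,y'\rangle$ onto $X_0$, so $X$ is not conjugate in $L$ into $H$. But $x$ now fixes both $v$ and $e$. The linear map that interchanges $v$ and $e$ and fixes $M$ pointwise commutes with $x$, and it moves the eigenvalue $4$ of $y'$ from $v$ to $e$: it conjugates $y'$ to $\operatorname{diag}(1,1,1,4)\in H$. By Lemma~\ref{lem:overgroup}, $H$ is not strongly pronormal in $\mathrm{GL}_4(11)$.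

\emph{What is missing.} The order of $\mathrm{GL}_4(11)$ has the further factor $11^4-1=120\cdot122$, which is divisible by $3$. So $|\mathrm{GL}_4(11)|_3=9$, and $H$ is a Hall subgroup of $L$ but not of $\mathrm{GL}_4(11)$. No other field helps, since $3$ divides both $q^2-1$ and $q^4-1$ whenever $3\nmid q$. We therefore replace the $3$-cycle by an $r$-cycle for a larger prime $r$.

\subsection*{The general lemma}

Let $F=\mathbb F_q$ and let $r$ be a prime with $r\nmid q(q-1)$; such an $r$ is odd. Let $V=F^{r+1}$ with standard basis $e_1,\dots,e_r,e$, where the indices are read modulo $r$, and let $U=\langle e_1,\dots,e_r\rangle$. We use the following elements and subgroups of $\mathrm{GL}(V)$.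
\begin{itemize}
\item $T$ is the group of invertible diagonal matrices, of order $(q-1)^{r+1}$.
\item $x$ is the permutation matrix with $xe_i=e_{i+1}$ and $xe=e$. It has order $r$, and $\det x=1$ because a cycle of odd length is an even permutation. Conjugation by $x$ permutes the entries of a diagonal matrix, so $x$ normalizes $T$. Put $B=T\langle x\rangle$; then $B/T$ is cyclic of order $r$.
\item $L=\{t\in\mathrm{GL}(V): tU=U,\ t\langle e\rangle=\langle e\rangle\}$. It contains $T$ and $x$, hence $B$.
\end{itemize}
Let $v=e_1+\dots+e_r$ and $M=\{\sum c_ie_i\in U:\sum c_i=0\}$. The coordinate sum of $v$ is $r\neq0$ in $F$, so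
\[
U=\langle v\rangle\oplus M,\qquad V=\langle v\rangle\oplus M\oplus\langle e\rangle,\qquad \dim M=r-1>0 .
\]
Define $g\in\mathrm{GL}(V)$ by
\[
gv=e,\qquad ge=-v,\qquad gm=m\quad(m\in M).
\]
The sign is chosen so that $g$ can be used in $\mathrm{SL}(V)$: on $\langle v,e\rangle$ the matrix of $g$ is $\left(\begin{smallmatrix}0&-1\\1&0\end{smallmatrix}\right)$, so $\det g=1$.

\begin{lemma}\label{lem:key}
Let $a,b\in F^*$ with $a\ne b$, let $y=\operatorname{diag}(a,\dots,a,b)\in T$ act as $a$ on $U$ and as $b$ on $e$, and let $K=\langle x,y\rangle\le B$. Then $x$ and $y$ commute, $K^g\le L$, and $K^g$ is not conjugate in $L$ into $B$.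

Consequently, if $K\le H\le B$, then $K^g$ is not conjugate in $\langle H,K^g\rangle$ into $H$, and $H$ is not strongly pronormal in any subgroup of $\mathrm{GL}(V)$ that contains $H$ and $g$.
\end{lemma}

\begin{proof}
The elements $x$ and $y$ preserve $U$ and $\langle e\rangle$, and $y$ is scalar on each, so they commute.

\emph{The subgroup $K^g$.} The element $x$ fixes $v$ and $e$, and it preserves $M$ because it permutes coordinates. Hence $xgv=e=gxv$, $xge=-v=gxe$, and $xgm=xm=gxm$ for $m\in M$. So $x^g=x$. Further, $y^gv=g^{-1}ye=bv$, $y^ge=g^{-1}y(-v)=g^{-1}(-av)=ae$, and $y^gm=am$ for $m\in M$. Thus $y$ and $y^g$ act by the following scalars: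
\[
\begin{array}{c|ccc}
 & \langle v\rangle & M & \langle e\rangle\\ \hline
y & a & a & b\\
y^g & b & a & a
\end{array}
\]
In particular $y^g$ preserves $U=\langle v\rangle\oplus M$ and $\langle e\rangle$, so $K^g=\langle x,y^g\rangle\le L$. The restriction $y^g|_U$ is not scalar, since $a\neq b$ and $M\ne0$.

\emph{No conjugacy in $L$.} Suppose that $t\in L$ and $K^{gt}\le B$. Put $w=x^{gt}$ and $z=y^{gt}$; these are commuting elements of $B$. We have $z^{q-1}=1$ because $y^{q-1}=1$, so the order of the image of $z$ in $B/T$ divides $\gcd(q-1,r)=1$. Hence $z\in T$, say $ze_i=z_ie_i$. The element $w$ has order $r$ and $r\nmid|T|$, so $w=dx^j$ with $d\in T$ and $r\nmid j$. Then $we_i=c_ie_{i+j}$ with $c_i\in F^*$, and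
\[
c_iz_{i+j}\,e_{i+j}=zwe_i=wze_i=z_ic_i\,e_{i+j}.
\]
So $z_{i+j}=z_i$ for all $i$. As $r$ is prime, $j$ generates $\mathbb Z/r\mathbb Z$, and $z_1=\dots=z_r$. Thus $z|_U$ is scalar. But $t$ preserves $U$, so $z|_U=(t|_U)^{-1}(y^g|_U)(t|_U)$ is conjugate in $\mathrm{GL}(U)$ to $y^g|_U$, which is not scalar. This is a contradiction.

For the last statement, $H\le B\le L$ and $K^g\le L$ give $\langle H,K^g\rangle\le L$, and no element of $L$ conjugates $K^g$ into $H\le B$.
\end{proof}

\begin{remark}
In the basis $e_1,\dots,e_r$ we have $y^g|_U=aI+r^{-1}(b-a)J$, because $Jv=rv$ and $JM=0$. Each hypothesis of the lemma is needed. If $r\mid q$, then $v\in M$ and $g$ is not defined. If $a=b$, then $y$ is scalar and $K^g=K\le B$. If $r\mid q-1$ and $r\nmid q$, then $X^r-1$ has $r$ distinct roots in $F$, so $x|_U$ and $y^g|_U$ are commuting diagonalizable maps; they can be diagonalized simultaneously, and $K^g$ is conjugate in $L$ into $T$.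
\end{remark}

\section{Orders, and the example in $\mathrm{GL}_6(8)$}\label{sec:orders}

It remains to choose $q$ so that a subgroup $H$ with $K\le H\le B$ is a Hall subgroup. Since $|B|_r=r$, the prime $r$ must divide the order of the linear group exactly once, and the diagonal matrices must account for the whole $\tau$-part. Conditions (1) and (2) of Theorem~\ref{thm:PSL} achieve this. Recall that
\[
|\mathrm{SL}_n(q)|=q^{n(n-1)/2}\prod_{i=2}^n(q^i-1),\qquad |\mathrm{GL}_n(q)|=(q-1)\,|\mathrm{SL}_n(q)| .
\]

\begin{lemma}\label{lem:orders}
Let $\pi$, $r$, $\tau$, $q$ be as in Theorem~\ref{thm:PSL}. Then $r\nmid q(q-1)$, every $s\in\tau$ satisfies $s\ge r+2$, and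
\[
|\mathrm{SL}_{r+1}(q)|_\pi=r\,(q-1)_\tau^{\,r},\qquad |\mathrm{GL}_{r+1}(q)|_\pi=r\,(q-1)_\tau^{\,r+1}.
\]
\end{lemma}

\begin{proof}
By (2), $q$ is invertible modulo $r$ and has order $r-1>1$, so $r\nmid q(q-1)$. By (1), no $s\in\tau$ divides $q$. So the power of $q$ does not contribute to the $\pi$-parts, and $(q-1)_\pi=(q-1)_\tau$; thus the second formula follows from the first.

Let $s\in\tau$. Then $s>r$ and both primes are odd, so $s\ge r+2$. For $2\le i\le r+1$, condition (1) gives
\[
\frac{q^i-1}{q-1}=1+q+\dots+q^{i-1}\equiv i\not\equiv0\pmod s ,
\]
so $(q^i-1)_s=(q-1)_s$. There are $r$ such values of $i$, so $|\mathrm{SL}_{r+1}(q)|_s=(q-1)_s^{\,r}$.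

By (2), $r\mid q^i-1$ if and only if $r-1\mid i$. Since $r>3$, we have $2(r-1)>r+1$, so the only such $i$ with $2\le i\le r+1$ is $i=r-1$. By (2) again, $(q^{r-1}-1)_r=r$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:GL}]
Take $q=8$, $r=5$, $\tau=\{7\}$. Condition (1) holds as $q-1=7$. The powers of $8\equiv3$ modulo $5$ are $3,4,2,1$, so $8$ has order $4$, and $8^4-1=4095=5\cdot819$ with $5\nmid819$; so (2) holds. By Lemma~\ref{lem:orders}, $|G|_\pi=7^6\cdot5$.

Use the notation of Section~\ref{sec:linear} with $e=e_6$, and let $H=B=T\langle x\rangle$. Then $|H|=7^6\cdot5$, so $H$ is a $\pi$-Hall subgroup of $G$, and $H>T>1$ is a Sylow tower of complexion $(5,7)$. Let $\lambda$ generate $\mathbb F_8^*$. Lemma~\ref{lem:key} with $a=1$ and $b=\lambda$ shows that $H$ is not strongly pronormal in $G$.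
\end{proof}

Here everything is explicit. The subgroup $K$ is generated by the $5$-cycle $x$ and $y=\operatorname{diag}(1,1,1,1,1,\lambda)$, and it is cyclic of order $35$. Since $5=1$ and $-1=1$ in $\mathbb F_8$, we have $e_i+v\in M$, so $ge_i=e_i+v+e_6$ for $i\le5$ and $ge_6=v$; and $y^g$ is the block diagonal matrix with blocks $I+(1+\lambda)J$ of size $5$ and $1$.

\section{Simple groups}\label{sec:simple}

To pass from $\mathrm{GL}$ to $\mathrm{PSL}$ we need three changes: $T$ is replaced by its $\tau$-elements of determinant $1$, the element $y$ is chosen with determinant $1$, and the center is factored out. Recall that the center $Z$ of $\mathrm{SL}_n(q)$ consists of the scalar matrices $cI$ with $c^n=1$, that $|Z|=\gcd(n,q-1)$, and that $\mathrm{PSL}_n(q)=\mathrm{SL}_n(q)/Z$ is simple for $n\ge3$.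

\begin{proof}[Proof of Theorem~\ref{thm:PSL}]
Let $G=\mathrm{SL}_{r+1}(q)$. By Lemma~\ref{lem:orders}, $r\nmid q(q-1)$, so the notation of Section~\ref{sec:linear} is available, and $x,g\in G$.

\emph{The Hall subgroup of $G$.} Let $A$ be the subgroup of order $(q-1)_\tau$ of the cyclic group $F^*$, and let $D$ be the group of diagonal matrices of determinant $1$ with entries in $A$. The first $r$ entries can be chosen freely in $A$, and the last is the inverse of their product, so $|D|=|A|^r$. Conjugation by $x$ permutes the entries, so $x$ normalizes $D$. Put $H=D\langle x\rangle\le G\cap B$. Then $|H|=r(q-1)_\tau^{\,r}=|G|_\pi$ by Lemma~\ref{lem:orders}, so $H$ is a $\pi$-Hall subgroup of $G$. It is the semidirect product of the abelian normal $\tau$-Hall subgroup $D$ and $\langle x\rangle$, so it is metabelian.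

Let $s_1,\dots,s_m$ be an ordering of $\tau$; each $s_k$ divides $|D|$ by (1). Let $D_k$ be the product of the Sylow $s_i$-subgroups of $D$ for $i\ge k$. Each $D_k$ is characteristic in $D$, hence normal in $H$, and $D_k/D_{k+1}$ is isomorphic to the Sylow $s_k$-subgroup of $D$, which is a Sylow $s_k$-subgroup of $H$. So
\[
H>D=D_1>D_2>\dots>D_{m+1}=1
\]
is a Sylow tower of complexion $(r,s_1,\dots,s_m)$.

\emph{Supersolvability.} Suppose $r\mid s-1$ for all $s\in\tau$, and take a chief series of $H$ through $D$. The factor $H/D$ is cyclic. A chief factor $W$ below $D$ is an elementary abelian $s$-group for some $s\in\tau$, that is, a vector space over $\mathbb F_s$. The abelian group $D$ acts trivially on $W$ by conjugation, so $W$ has no proper nonzero $x$-invariant subspace. The polynomial $X^r-1$ annihilates the action of $x$ and splits into linear factors over $\mathbb F_s$, because $\mathbb F_s^*$ is cyclic of order divisible by $r$. So $x$ has an eigenvector in $W$, and $\dim W=1$. Hence all chief factors of $H$ are cyclic.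

\emph{The subgroup $K$.} Fix $s\in\tau$, let $a\in A$ have order $s$, and put $b=a^{-r}$. Then $y=\operatorname{diag}(a,\dots,a,b)$ has determinant $a^rb=1$, so $y\in D$, and $y$ has order $s$. If $a=b$, then $a^{r+1}=1$ and $s\mid r+1$, which is impossible as $s\ge r+2$. So Lemma~\ref{lem:key} applies: $K=\langle x,y\rangle\le H$ is generated by commuting elements of orders $r$ and $s$, hence cyclic of order $rs$, and $K^g\le L$ is not conjugate in $L$ into $B$.

\emph{Passage to the quotient.} The order of $Z=Z(G)$ divides $r+1$, which is coprime to $r$ and smaller than each $s\in\tau$. So $Z$ is a $\pi'$-group and $H\cap Z=1$. Let bars denote images in $\bar G=G/Z=\mathrm{PSL}_{r+1}(q)$. Then $\bar H\cong H$, $\bar K\cong K$ and $|\bar H|=|G|_\pi=|\bar G|_\pi$. So $\bar H$ is a $\pi$-Hall subgroup of $\bar G$, and (i) and (iii) hold. Suppose that $\bar K^{\bar g}$ is conjugate into $\bar H$ by an element of $\langle\bar H,\bar K^{\bar g}\rangle$. This group is the image of $\langle H,K^g\rangle$, so there is $t\in\langle H,K^g\rangle\le L$ with $K^{gt}\le HZ$. But $Z$ consists of scalar matrices, so $HZ\le B$, contrary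 to Lemma~\ref{lem:key}. This proves (ii).

\emph{Existence of $q$.} Since $r$ is an odd prime, the group $(\mathbb Z/r^2\mathbb Z)^*$ is cyclic of order $r(r-1)$; let $c$ be a generator. By the Chinese remainder theorem, the congruences $q\equiv c\pmod{r^2}$ and $q\equiv1\pmod s$ for $s\in\tau$ define a residue class coprime to the modulus $r^2\prod_{s\in\tau}s$, and by Dirichlet's theorem this class contains infinitely many primes $q$. Such a $q$ satisfies (1). Its order modulo $r^2$ is $r(r-1)$, so $r^2\nmid q^{r-1}-1$. If $q^d=1+kr$, then the binomial theorem gives $q^{dr}\equiv1\pmod{r^2}$, so $r(r-1)\mid dr$ and $r-1\mid d$. Hence $q$ has order $r-1$ modulo $r$, and (2) holds.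
\end{proof}

For $\pi=\{5,7\}$ and $q=8$, conditions (1) and (2) were checked in the proof of Theorem~\ref{thm:GL}, and $|Z|=\gcd(6,7)=1$. A supersolvable example is given by $\pi=\{5,11\}$ and $q=23$: here $11\mid22$ and $11\equiv1\pmod5$, while $23\equiv3\pmod5$ has order $4$ and $23^4\equiv(-2)^4=16\not\equiv1\pmod{25}$.

\begin{remark}
The arithmetic hypotheses are what this construction requires. Let $r\ge5$ and $r\nmid q$. If the order $d$ of $q$ modulo $r$ is less than $r-1$, then $d\le(r-1)/2$, so $d$ divides at least two integers $i$ with $2\le i\le r+1$, and $r^2$ divides $|\mathrm{SL}_{r+1}(q)|$; the same holds if $r^2\mid q^{r-1}-1$. In both cases $H$ is not a Hall subgroup, since $|H|_r=r$. The case $r=3$ fails for the same reason, as seen in Section~\ref{sec:linear}. The condition $r=\min\pi$ enters through $s\ge r+2$: a prime $s\le r+1$ with $s\mid q-1$ divides $(q^s-1)/(q-1)$, so the diagonal matrices of determinant $1$ do not contain a Sylow $s$-subgroup of $\mathrm{SL}_{r+1}(q)$.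
\end{remark}

\begin{thebibliography}{9}

\bibitem{Kourovka}
\emph{Kourovka Notebook}, Problem 17.45(c).

\bibitem{VR}
Evgeny P. Vdovin and Danila O. Revin, \emph{On the pronormality of Hall subgroups}, arXiv:1302.0933 (2013).

\bibitem{Wielandt}
Wielandt, \emph{Zum Satz von Sylow}, Math. Z. 60 (1954).

\end{thebibliography}
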